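# Quasi-invariant polynomials modulo $p$ and the Ren–Xu inequalities

## 1. Quasi-invariants, Hilbert series, antisymmetry

Throughout, $\Bbbk$ is a field, and $S_n$ acts on $\Bbbk[x_1,\dots,x_n]$ by algebra automorphisms with $w\,x_i=x_{w(i)}$. We write $s_{ij}$ for the transposition of $i$ and $j$, $N=\binom n2$, and $\Delta=\prod_{i<j}(x_i-x_j)$, so that $w\Delta=\operatorname{sgn}(w)\Delta$. The letter $p$ is a prime and $q=p^a$ is a power of it.

For any polynomial $K$, the difference $(1-s_{ij})K$ vanishes when $x_i=x_j$, so it is divisible by $x_i-x_j$. Quasi-invariance asks for more divisibility.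

**Definition (quasi-invariants).** For $m\ge 0$, a polynomial $K\in\Bbbk[x_1,\dots,x_n]$ is $m$-*quasi-invariant* if $(x_i-x_j)^{2m+1}$ divides $(1-s_{ij})K$ for every transposition $s_{ij}$. The space of these polynomials is $Q_m(n,\Bbbk)$.

*Examples.* Every polynomial is $0$-quasi-invariant. Every symmetric polynomial is $m$-quasi-invariant for all $m$. A product of a symmetric polynomial and an element of $Q_m(n,\Bbbk)$ is again in $Q_m(n,\Bbbk)$. The polynomial $x_1^p$ shows that the field matters. Over $\mathbf F_p$ we have $(1-s_{1j})x_1^p=x_1^p-x_j^p=(x_1-x_j)^p$, so $x_1^p\in Q_m(n,\mathbf F_p)$ as soon as $p\ge 2m+1$. Over $\mathbf Q$, the quotient $(x_1^p-x_2^p)/(x_1-x_2)$ equals $p\,x_1^{p-1}\neq0$ on $x_1=x_2$, so $x_1^p$ is not $m$-quasi-invariant for any $m\ge1$ (with $n\ge2$).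

The space $Q_m(n,\Bbbk)$ is graded by degree, and it is stable under $S_n$: if $K\in Q_m(n,\Bbbk)$ and $w\in S_n$, then
$$(1-s_{ij})\,wK=w\,(1-s_{w^{-1}(i)\,w^{-1}(j)})K,$$
and the right side is divisible by $w\bigl(x_{w^{-1}(i)}-x_{w^{-1}(j)}\bigr)^{2m+1}=(x_i-x_j)^{2m+1}$.

**Definition (Hilbert series).** The Hilbert series of $Q_m(n,\Bbbk)$ is $\sum_{d\ge0}\dim_\Bbbk Q_m(n,\Bbbk)_d\,t^d$, where $Q_m(n,\Bbbk)_d$ is the homogeneous component of degree $d$.

*Example.* Let $n=2$ and $\operatorname{char}\Bbbk\ne2$. Write $K=K_++K_-$ with $s_{12}K_\pm=\pm K_\pm$. Then $(1-s_{12})K=2K_-$, so $K$ is quasi-invariant exactly when $K_-$ is $(x_1-x_2)^{2m+1}$ times a polynomial, which is then symmetric. The Hilbert series is $\dfrac{1+t^{2m+1}}{(1-t)(1-t^2)}$, the same in every characteristic other than $2$.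

**Definition (antisymmetry).** For a subgroup $G\subset S_n$, a polynomial $f$ is $G$-*antisymmetric* if $wf=\operatorname{sgn}(w)f$ for all $w\in G$.

*Example.* $P=\prod_{2\le i<j\le n}(x_i-x_j)$ is antisymmetric under $\mathrm{Sym}\{2,\dots,n\}$, but it is not $S_n$-antisymmetric for $n\ge3$. Under the two-element group $\{1,s_{12}\}$, the polynomial $x_1-x_2$ is antisymmetric.

## 2. The Ren–Xu inequalities

When does reduction modulo $p$ change the Hilbert series of $Q_m$? The following conjecture, recorded in Frank Wang, Eric Yee, "Hilbert Series of $S_3$-Quasi-Invariant Polynomials in Characteristics 2, 3", arXiv:2412.20673 (2024), proposes a necessary condition. Let $p$ be a prime, $m\ge0$, $n\ge3$.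

**Conjecture (Ren–Xu).** If the Hilbert series of $Q_m(n,\mathbf F_p)$ differs from that of $Q_m(n,\mathbf Q)$, then there exist integers $a\ge0$ and $k\ge0$ such that
$$\frac{mn(n-2)+\binom n2}{n(n-2)k+\binom n2-1}\ \le\ p^a\ \le\ \frac{mn}{nk+1}.$$

We ask whether this is true. It is **false**, the smallest instance we shall meet being $n=4$, $p=7$, $m=4$. In fact we shall decide, for $n\ge4$, for which pairs $(n,p)$ it holds for all $m$: precisely when $2p\le n$ (Theorem C). When $2p\le n$ it holds only because its inequalities can be solved for every $m\ge1$.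

**Simplifying the inequalities.** We want a form that can be checked one power of $p$ at a time. Put $q=p^a$ and $r=m-kq$. The denominators are positive, so the left inequality says $mn(n-2)+N\le q\,n(n-2)k+q(N-1)$, that is,
$$n(n-2)\,r\le (N-1)(q-1)-1.$$
Both $n(n-2)r$ and $(N-1)(q-1)$ are integers, so this is the strict inequality $n(n-2)r<(N-1)(q-1)$. Since $N-1=\frac{(n-2)(n+1)}2$, we may cancel $n-2$ and get $2nr<(n+1)(q-1)$. The right inequality says $q(nk+1)\le mn$, that is, $nr\ge q$. So the conclusion of the conjecture is that for some $a,k\ge0$, with $q=p^a$ and $r=m-kq$,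
$$q-1<nr\qquad\text{and}\qquad 2nr<(n+1)(q-1).\tag{RX}$$
For $q=1$ this would need $0<nr<0$, which is impossible, so only $a\ge1$ matters. Moreover (RX) forces $r>0$ and $r<\frac{n+1}{2n}(q-1)<q$. Hence at *level* $q$ the only $r$ that can work is the residue of $m$ modulo $q$. Roughly, (RX) says that for some $q$ the ratio $r/(q-1)$ lies in the window $\bigl(\frac1n,\frac{n+1}{2n}\bigr)$.

**Two cases by hand.** For $m=0$ both spaces are the full polynomial rings, so the series agree and the conjecture says nothing.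

Next take $n=3$, $m=1$, $p=3$. At level $3$ we have $r=1$ and (RX) reads $2<3$ and $6<8$, so the conjecture permits a difference. Consider $f$ of degree $3$ with $s_{23}f=-f$. If $f\in Q_1(3,\mathbf Q)$, then $(1-s_{23})f=2f$ is divisible by $(x_2-x_3)^3$, so $f=c\,(x_2-x_3)^3$. With $u=x_2-x_3$, $v=x_1-x_3$,
$$(1-s_{12})f=c(u^3-v^3)=-c\,(x_1-x_2)(u^2+uv+v^2),$$
and on $x_1=x_2$ the last factor is $3u^2\ne0$. So $c=0$: there is no such $f$ over $\mathbf Q$. Over $\mathbf F_3$ the polynomial $(x_2-x_3)^3=x_2^3-x_3^3$ is in $Q_1(3,\mathbf F_3)$, because $(1-s_{ij})$ of it is a cube of $(1-s_{ij})(x_2-x_3)$. So characteristic $3$ has an antisymmetric quasi-invariant in a degree where characteristic $0$ has none. The next lemma turns this into a statement about dimensions.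

## 3. Lifting antisymmetric elements

**Lemma 1 (lifting).** Let $G\subset S_n$ be a subgroup with $p\nmid|G|$. Suppose $Q_m(n,\mathbf F_p)_d$ contains a nonzero $G$-antisymmetric element and $Q_m(n,\mathbf Q)_d$ does not. Then $\dim Q_m(n,\mathbf F_p)_d>\dim Q_m(n,\mathbf Q)_d$.

*Proof.*

**Step 1: an integral form, to compare the two spaces.** Let $\mathbf Z_{(p)}$ be the ring of rationals with denominator prime to $p$, and let $L=Q_m(n,\mathbf Q)_d\cap\mathbf Z_{(p)}[x]$. It is a submodule of a finitely generated free module over a principal ideal domain, so it is free. By clearing denominators it spans $Q_m(n,\mathbf Q)_d$, so its rank is $\dim Q_m(n,\mathbf Q)_d$. If $h\in\mathbf Z_{(p)}[x]$ and $ph\in L$, then $h\in L$. So the kernel of the reduction $L\to\mathbf F_p[x]_d$ is $L\cap p\,\mathbf Z_{(p)}[x]=pL$, and $L/pL$ injects into $\mathbf F_p[x]_d$.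

**Step 2: reductions are quasi-invariant, which gives $\ge$.** Let $K\in L$ and $(1-s_{ij})K=(x_i-x_j)^{2m+1}H$ with $H\in\mathbf Q[x]$. The divisor is monic in $x_i$, so division with remainder by it can be done over $\mathbf Z_{(p)}$, and by uniqueness of quotients $H\in\mathbf Z_{(p)}[x]$. Reducing the identity modulo $p$ shows that the image of $K$ is in $Q_m(n,\mathbf F_p)_d$. Hence $\dim Q_m(n,\mathbf F_p)_d\ge\dim_{\mathbf F_p}L/pL=\dim Q_m(n,\mathbf Q)_d$.

**Step 3: equality is impossible.** If equality held, $L\to Q_m(n,\mathbf F_p)_d$ would be onto. Lift the given antisymmetric $F\neq0$ to $\tilde F\in L$, and form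
$$\frac1{|G|}\sum_{w\in G}\operatorname{sgn}(w)\,w\tilde F .$$
Since $|G|$ is invertible in $\mathbf Z_{(p)}$ and $Q_m$ is $S_n$-stable, this lies in $L$. It is $G$-antisymmetric, and its reduction is $\frac1{|G|}\sum_w\operatorname{sgn}(w)wF=F\ne0$. So it is a nonzero $G$-antisymmetric element of $Q_m(n,\mathbf Q)_d$, a contradiction. $\square$

In the example above, with $G=\mathrm{Sym}\{2,3\}$ and $p=3$, the lemma gives that the two Hilbert series differ in degree $3$.

## 4. Frobenius powers, and what a linear form gives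

We now need quasi-invariants in characteristic $p$ of low degree.

**Frobenius construction.** Let $q=p^a$ be odd, $k\ge0$, $P\in Q_k(n,\mathbf F_p)$, and put
$$e=\max\Bigl(0,\tfrac{2m+1-(2k+1)q}2\Bigr),\qquad F=P^q\Delta^{2e}.\tag{1}$$
Then $F\in Q_m(n,\mathbf F_p)$. Indeed $e$ is an integer because $q$ is odd, and $\Delta^{2e}$ is symmetric. Since $q$ is a power of the characteristic,
$$(1-s_{ij})F=\bigl(P^q-(s_{ij}P)^q\bigr)\Delta^{2e}=\bigl((1-s_{ij})P\bigr)^q\Delta^{2e},$$
which is divisible by $(x_i-x_j)^{(2k+1)q+2e}$, and $(2k+1)q+2e\ge 2m+1$. Also, if $P$ is $G$-antisymmetric then so is $F$, because $q$ is odd. For $k=0$ any polynomial $P$ is allowed.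

**The first thing to try.** Take $k=0$, $P=x_1-x_2$ and $G=\{1,s_{12}\}$. By Lemma 1, we get a difference whenever $Q_m(n,\mathbf Q)$ has no nonzero $s_{12}$-antisymmetric element in degree $\deg F=q+2eN$. How far can this go? It cannot go beyond (RX), as the following elements show. In characteristic $0$, for $1\le i\le n$ and $1\le j\le n-1$, put
$$I_i^{(j)}=\int_0^{x_i}t^{j-1}\prod_{l=1}^n(t-x_l)^m\,dt .\tag{2}$$
This is a polynomial over $\mathbf Q$, homogeneous of degree $mn+j$. As the integrand is symmetric in the $x_l$, we have $w I_i^{(j)}=I_{w(i)}^{(j)}$. Moreover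
$$(x_i-x_l)^{2m+1}\ \text{ divides }\ I_i^{(j)}-I_l^{(j)}.\tag{3}$$
To see this, substitute $t=x_l+u(x_i-x_l)$ in $\int_{x_l}^{x_i}$. Then $dt=(x_i-x_l)\,du$ and $(t-x_l)^m(t-x_i)^m=(x_i-x_l)^{2m}u^m(u-1)^m$. The remaining factors are polynomial in $u$ and the $x$'s, and integrating over $u\in[0,1]$ leaves a polynomial cofactor. In particular $I_i^{(j)}\in Q_m(n,\mathbf Q)$, since transpositions not moving $i$ fix it.

Now $I_1^{(1)}-I_2^{(1)}=\int_{x_2}^{x_1}\prod_l(t-x_l)^m\,dt$ is $s_{12}$-antisymmetric of degree $mn+1$. It is nonzero: at a real point where $x_2<x_1$ with no other $x_l$ between them, the integrand has constant sign. Multiplying by powers of $x_1+\dots+x_n$, we find nonzero $s_{12}$-antisymmetric elements of $Q_m(n,\mathbf Q)$ in every degree $\ge mn+1$. So the attempt can work only if $q+2eN<mn+1$.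

If $e=0$, this says $q-1<nm$, while $2m+1\le q$ gives $2nm\le n(q-1)<(n+1)(q-1)$. If $e>0$, it says $q+N(2m+1)-Nq<mn+1$, or $(2N-n)m<(N-1)(q-1)$. As $2N-n=n(n-2)$, this is $2nm<(n+1)(q-1)$, while $2m\ge q$ gives $nm>q-1$. In both cases we have arrived at (RX) with $k=0$. So this attempt produces no counterexample to the conjecture. For $n=4,p=7,m=4$, for instance, $e=1$ and $F=(x_1-x_2)^7\Delta^2$ has degree $19$, while characteristic $0$ already has antisymmetric elements in degree $17$.

**What to change.** Use a larger group. Let $G=\mathrm{Sym}\{2,\dots,n\}$ and $P=\prod_{2\le i<j\le n}(x_i-x_j)$. The degree of $F$ rises, but so does the least degree in which $G$-antisymmetric elements can occur in characteristic $0$, and we shall see that this shifts the window to the right. The price is a degree bound in characteristic $0$, and this is the heart of the matter.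

## 5. A degree bound over $\mathbf Q$ by cancelling poles

**Lemma 2.** Let $n\ge3$ and let $f\in Q_m(n,\mathbf Q)$ be nonzero, homogeneous, and antisymmetric under $\mathrm{Sym}\{2,\dots,n\}$. Then
$$\deg f\ \ge\ D_m:=mn(n-2)+\tbinom{n-1}2=N(2m+1)-mn-(n-1).$$

The two expressions agree because $2N=n(n-1)$ and $N-(n-1)=\binom{n-1}2$. For $n=3$, $m=1$ the bound is $4$, consistent with the hand computation in Section 2.

The plan is to divide $f$ by $\Delta^{2m+1}$, obtaining a rational function $g$ of possibly negative degree, and then to combine the translates of $g$ with the functions $I_i^{(j)}$, whose degree is at most $mn+n-1$, so that all poles cancel. A nonzero polynomial has degree at least $0$, and this bounds $\deg g$ from below.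

*Proof.*

**Step 1: enough test functions.** We need to know that not every pairing can vanish. Put $I_i^{(0)}=1$ for all $i$. The properties $wI_i^{(j)}=I_{w(i)}^{(j)}$ and (3) hold trivially for $j=0$. We claim that the $n\times n$ matrix $\bigl(I_i^{(j)}\bigr)_{0\le j\le n-1,\,1\le i\le n}$ has nonzero determinant. Evaluate at real $x_1<\dots<x_n$. The row $j=0$ consists of ones, so subtracting consecutive columns shows that the determinant is, up to sign, that of the differences $I_{i+1}^{(j)}-I_i^{(j)}$ with $1\le i,j\le n-1$. Using multilinearity in the index $i$ and the Vandermonde determinant $\det(t_i^{j-1})$,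
$$\det\Bigl(\int_{x_i}^{x_{i+1}}t^{j-1}\prod_l(t-x_l)^m\,dt\Bigr)_{1\le i,j\le n-1}
=\int_{t_i\in(x_i,x_{i+1})}\ \prod_{i<i'}(t_{i'}-t_i)\prod_{i,l}(t_i-x_l)^m\,dt_1\cdots dt_{n-1}.$$
On the domain of integration $t_1<\dots<t_{n-1}$, so the first product is positive. Each factor $t_i-x_l$ has constant sign there. The integrand has constant sign and is nonzero, so the integral is nonzero.

**Step 2: the poles of $g=f/\Delta^{2m+1}$.** For $2\le i<j$ we have $s_{ij}f=-f$, so $(x_i-x_j)^{2m+1}$ divides $(1-s_{ij})f=2f$, hence $f$. Therefore $g$ has poles only along the hyperplanes $x_1=x_l$, of order at most $2m+1$. Here the pole order along $x_i=x_l$ means the power of the prime $x_i-x_l$ in the reduced denominator. Since $f$ and $\Delta^{2m+1}$ both change sign under transpositions in $\mathrm{Sym}\{2,\dots,n\}$, $g$ is symmetric in $x_2,\dots,x_n$.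

**Step 3: the translates of $g$, and how their poles interact.** Put $g_1=g$ and $g_i=s_{1i}g$ for $i\geq 2$. If $w\in S_n$, the permutation $w s_{1i}$ (with $s_{11}=1$) sends $1$ to $w(i)$, so it is $s_{1w(i)}$ times an element fixing $1$. As $g$ is invariant under elements fixing $1$, we get $wg_i=g_{w(i)}$. So $g_i$ has poles only along $x_i=x_l$ with $l\ne i$, of order at most $2m+1$. Next, since $s_{1l}\Delta^{2m+1}=-\Delta^{2m+1}$,
$$(1-s_{1l})f=\Delta^{2m+1}(g_1+g_l).$$
The left side is divisible by $(x_1-x_l)^{2m+1}$, and $\Delta^{2m+1}$ contains $x_1-x_l$ exactly to that power. So $g_1+g_l$ has no pole along $x_1=x_l$. Applying permutations, $g_i+g_l$ has no pole along $x_i=x_l$, for all $i\ne l$.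

**Step 4: the pairings are polynomials.** Let $B_j=\sum_iI_i^{(j)}g_i$ for $0\le j\le n-1$. Along $x_i=x_l$ only the terms with indices $i$ and $l$ can have poles, and
$$I_i^{(j)}g_i+I_l^{(j)}g_l=\bigl(I_i^{(j)}-I_l^{(j)}\bigr)g_i+I_l^{(j)}(g_i+g_l).$$
The first summand is regular there by (3), since the pole of $g_i$ has order at most $2m+1$. The second is regular by Step 3. So $B_j$ has no poles at all: it is a polynomial.

**Step 5: reading off the degree.** The vector $(g_1,\dots,g_n)$ is nonzero, so by Step 1 some $B_j$ is nonzero. It is homogeneous of degree $\deg g+\deg I_i^{(j)}\le\deg g+mn+n-1$, and being a nonzero polynomial it has degree at least $0$. Hence $\deg g\ge-(mn+n-1)$ and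
$$\deg f=\deg g+N(2m+1)\ge N(2m+1)-mn-(n-1).\qquad\square$$

## 6. The window $\left(\frac{n-1}{2n},\frac{n-1}{n}\right)$ and the counterexample $n=4$, $p=7$, $m=4$

**Theorem A.** Let $n\ge3$, let $p\ge n$ be an odd prime, $q=p^a$ with $a\ge1$, and
$$\tfrac{n-1}{2n}(q-1)<m<\tfrac{n-1}n(q-1).$$
Then the Hilbert series of $Q_m(n,\mathbf F_p)$ and $Q_m(n,\mathbf Q)$ differ.

*Proof.*

**Step 1: the element in characteristic $p$.** Let $P=\prod_{2\le i<j\le n}(x_i-x_j)\in\mathbf F_p[x]$ and apply (1) with $k=0$: $F=P^q\Delta^{2e}$ with $e=\max\bigl(0,\frac{2m+1-q}2\bigr)$ lies in $Q_m(n,\mathbf F_p)$. It is nonzero and antisymmetric under $G=\mathrm{Sym}\{2,\dots,n\}$, and $p\nmid|G|=(n-1)!$ because $p\ge n$.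

**Step 2: its degree is below the bound of Lemma 2.** If $e=0$, then $\deg F=q\binom{n-1}2$, and
$$q\tbinom{n-1}2<mn(n-2)+\tbinom{n-1}2\iff\tfrac{(n-1)(n-2)}2(q-1)<mn(n-2)\iff(n-1)(q-1)<2nm,$$
which is the lower hypothesis on $m$. If $e>0$, then $2eN=N(2m+1)-Nq$ and
$$\deg F=q\tbinom{n-1}2+N(2m+1)-Nq=N(2m+1)-q(n-1).$$
This is less than $D_m=N(2m+1)-mn-(n-1)$ if and only if $nm<(n-1)(q-1)$, the upper hypothesis.

**Step 3: conclusion.** By Lemma 2, $Q_m(n,\mathbf Q)_{\deg F}$ has no nonzero $G$-antisymmetric element. Lemma 1 applies in degree $\deg F$. $\square$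

The right end $\frac{n-1}n$ exceeds the right end $\frac{n+1}{2n}$ of (RX) as soon as $n\ge4$, since $2n-2>n+1$. So counterexamples should be sought between the two.

**Counterexample.** Take $n=4$, $p=7$, $m=4$. Theorem A applies with $q=7$, since $\frac38\cdot6<4<\frac34\cdot6$. Explicitly, $F=\bigl((x_2-x_3)(x_2-x_4)(x_3-x_4)\bigr)^7\Delta^2$ has degree $21+12=33<D_4=35$. So the Hilbert series differ. The conjecture would require
$$\frac{38}{8k+5}\le7^a\le\frac{16}{4k+1}.$$
For $a=0$ we need $8k+5\ge38$, so $k\ge5$, and also $4k+1\le16$, so $k\le3$: impossible. For $a=1$ we need $4k+1\le\frac{16}7$, so $k=0$, but then $\frac{38}5=7.6>7$: impossible. For $a\ge2$, $7^a\ge49>16$: impossible. **Hence the conjecture is false.** Up to here no outside theorem has been used.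

## 7. Lowest degrees of Specht representations

To classify the pairs $(n,p)$ we need windows for small $p$ as well, where $\mathrm{Sym}\{2,\dots,n\}$ has order divisible by $p$ and Lemma 1 is not available for it. So we let $G$ be a Young subgroup. The integral argument of Lemma 2 is then replaced by a published theorem.

**Definition (partition statistics).** Let $\lambda$ be a partition of $n$ with conjugate $\lambda'$. Put
$$n(\lambda)=\sum_i\tbinom{\lambda_i'}2,\qquad c_\lambda=N-n(\lambda')+n(\lambda),\qquad d_\lambda(m)=mc_\lambda+n(\lambda).$$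
So $n(\lambda)$ counts the pairs of boxes of $\lambda$ in a common column, and $n(\lambda')$ those in a common row. The sum of the contents of $\lambda$ (column index minus row index, summed over boxes) is $n(\lambda')-n(\lambda)$, so $c_\lambda$ is $N$ minus it. Clearly $c_{\lambda'}=2N-c_\lambda$.

*Example.* For $n=4$, $N=6$:

- $\lambda=(3,1)$: $n(\lambda)=1$, $n(\lambda')=3$, $c_\lambda=4$, $d_\lambda(4)=17$.
- $\lambda=(2,2)$: $n(\lambda)=2$, $n(\lambda')=2$, $c_\lambda=6$, $d_\lambda(4)=26$.
- $\lambda=(2,1,1)$: $n(\lambda)=3$, $n(\lambda')=1$, $c_\lambda=8$, $d_\lambda(4)=35$.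

The numbers $17$ and $35$ were met above. In general, for $\lambda=(2,1^{n-2})$ we have $n(\lambda)=\binom{n-1}2$ and $c_\lambda=N-1+\binom{n-1}2=n(n-2)$, so $d_\lambda(m)=D_m$.

**Recalled facts.** Let $V_\lambda$ be the Specht representation of $S_n$ in characteristic $0$, with $V_{(n)}$ trivial. Then $V_\nu\otimes\operatorname{sgn}\cong V_{\nu'}$. For a partition $\mu$, let $S_\mu=S_{\mu_1}\times S_{\mu_2}\times\cdots$ be the Young subgroup. The $S_\mu$-invariants in $V_\nu$ have dimension the Kostka number $K_{\nu\mu}$ (Young's rule). If $K_{\nu\mu}\ne0$ then $\nu\trianglerighteq\mu$ in dominance order, and $K_{\mu\mu}=1$. Conjugation reverses dominance.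

The outside theorem is due to Felder–Veselov (*Action of Coxeter groups on $m$-harmonic polynomials and Knizhnik–Zamolodchikov equations*, Mosc. Math. J. 3 (2003)); see also Berest–Etingof–Ginzburg (*Cherednik algebras and differential operators on quasi-invariants*, Duke Math. J. 118 (2003)).

**(FV)** In characteristic $0$, the graded multiplicity of $V_\lambda$ in $Q_m(n)$ is $t^{mc_\lambda}\,t^{n(\lambda)}\big/\prod_{\square\in\lambda}(1-t^{h(\square)})$, where $h$ denotes hook length.

In particular the lowest degree in which $V_\lambda$ occurs is $d_\lambda(m)$. For $n=2$ the sign representation $\lambda=(1,1)$ has $c_\lambda=2$, $n(\lambda)=1$ and hooks $2,1$, which gives $t^{2m+1}/((1-t)(1-t^2))$, in agreement with Section 1.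

**Lemma 3.** Let $\mu=\lambda'$. Every nonzero homogeneous $S_\mu$-antisymmetric $f\in Q_m(n,\mathbf Q)$ has $\deg f\ge d_\lambda(m)$. Such an $f$ exists in degree exactly $d_\lambda(m)$.

*Proof.*

**Step 1: which representations can carry $f$.** Projections to isotypic components commute with $S_n$ and preserve $Q_m(n,\mathbf Q)_{\deg f}$. So for some $\nu$ the projection of $f$ to the $V_\nu$-part is nonzero and $S_\mu$-antisymmetric. Then $V_\nu\otimes\operatorname{sgn}\cong V_{\nu'}$ has a nonzero $S_\mu$-invariant, so $K_{\nu'\mu}\ne0$, hence $\nu'\trianglerighteq\mu=\lambda'$, that is, $\nu\trianglelefteq\lambda$.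

**Step 2: monotonicity, to compare $d_\nu$ with $d_\lambda$.** Let $\alpha\trianglerighteq\beta$ be partitions of $n$. For real numbers $\binom a2-\binom b2-(b-\frac12)(a-b)=\frac{(a-b)^2}2\ge0$. Summing over parts, and using $\sum(\alpha_i-\beta_i)=0$ and summation by parts,
$$\sum_i\tbinom{\alpha_i}2-\sum_i\tbinom{\beta_i}2\ \ge\ \sum_i\beta_i(\alpha_i-\beta_i)=\sum_i(\beta_i-\beta_{i+1})\sum_{j\le i}(\alpha_j-\beta_j)\ \ge\ 0 .$$
With $(\alpha,\beta)=(\nu',\lambda')$ this gives $n(\nu)\ge n(\lambda)$. With $(\alpha,\beta)=(\lambda,\nu)$ it gives $n(\lambda')\ge n(\nu')$. So $c_\nu\ge c_\lambda$ and $d_\nu(m)\ge d_\lambda(m)$. Since $V_\nu$ occurs in degree $\deg f$, (FV) gives $\deg f\ge d_\nu(m)\ge d_\lambda(m)$.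

**Step 3: existence.** Since $K_{\mu\mu}=1$, the representation $V_{\lambda'}=V_\mu$ has an $S_\mu$-invariant vector, so $V_\lambda$ has an $S_\mu$-antisymmetric one. By (FV), $V_\lambda$ occurs in $Q_m(n,\mathbf Q)$ in degree $d_\lambda(m)$. $\square$

## 8. A window for each partition, and the union of the windows

**Proposition 4.** Let $p$ be odd and let $\lambda\ne(n),(1^n)$ be a partition of $n$ with at most $p-1$ rows. Let $q=p^a$ with $a\ge1$, $k\ge0$, $r=m-kq$. If
$$\frac{n(\lambda)}{c_\lambda}(q-1)<r<\frac{N-n(\lambda)}{2N-c_\lambda}(q-1),$$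
then the Hilbert series of $Q_m(n,\mathbf F_p)$ and $Q_m(n,\mathbf Q)$ differ.

The denominators are positive: $n(\lambda')\le N$ and $n(\lambda)\ge1$ since $\lambda\neq(n)$, so $c_\lambda>0$. As $\lambda'\ne(n)$ too, $2N-c_\lambda=c_{\lambda'}>0$.

*Proof.*

**Step 1: a seed in $Q_k$.** We want to feed a quasi-invariant of lowest possible degree into (1). Let $\mu=\lambda'$. By Lemma 3 there is a nonzero $S_\mu$-antisymmetric $f\in Q_k(n,\mathbf Q)$ of degree $d_\lambda(k)$. Scale it to be primitive in $\mathbf Z[x]$, and let $P\ne0$ be its reduction modulo $p$. As in Lemma 1, $(1-s_{ij})f=(x_i-x_j)^{2k+1}H$ forces $H\in\mathbf Z[x]$ because the divisor is monic in $x_i$. So $P\in Q_k(n,\mathbf F_p)$, and $P$ is $S_\mu$-antisymmetric.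

**Step 2: the element in $Q_m$.** By (1), $F=P^q\Delta^{2e}$ with $e=\max\bigl(0,\frac{2m+1-(2k+1)q}2\bigr)$ is a nonzero $S_\mu$-antisymmetric element of $Q_m(n,\mathbf F_p)$. Every part of $\mu$ is at most $\mu_1$, the number of rows of $\lambda$, hence at most $p-1$. So $p\nmid|S_\mu|=\prod\mu_i!$.

**Step 3: the degree lies below $d_\lambda(m)$.** If $e=0$, then $\deg F=q\,d_\lambda(k)=qkc_\lambda+q\,n(\lambda)$, and
$$\deg F<mc_\lambda+n(\lambda)\iff c_\lambda r>n(\lambda)(q-1).$$
If $e>0$, then $\deg F=q\,d_\lambda(k)+N(2m+1)-N(2k+1)q$, and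
$$\deg F-d_\lambda(m)=-c_\lambda r+n(\lambda)(q-1)+2Nr-N(q-1),$$
so $\deg F<d_\lambda(m)$ if and only if $(2N-c_\lambda)r<(N-n(\lambda))(q-1)$. Both conditions are in the hypothesis.

**Step 4: conclusion.** By Lemma 3, $Q_m(n,\mathbf Q)_{\deg F}$ has no nonzero $S_\mu$-antisymmetric element. Apply Lemma 1 with $G=S_\mu$. $\square$

*Example.* For $n=4$ the windows for $r/(q-1)$ are $\bigl(\frac14,\frac58\bigr)$ for $(3,1)$, $\bigl(\frac13,\frac23\bigr)$ for $(2,2)$ and $\bigl(\frac38,\frac34\bigr)$ for $(2,1,1)$. The last one needs $p\ge5$. The first is (RX). The union is $\bigl(\frac14,\frac34\bigr)$ if $p\ge5$ and $\bigl(\frac14,\frac23\bigr)$ if $p=3$.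

**Theorem B.** Let $n\ge3$, $p$ an odd prime, $M=\min(p,n)$. If for some $a\ge1$, $k\ge0$, with $q=p^a$,
$$\frac{q-1}n<m-kq<\Bigl(1-\frac1M\Bigr)(q-1),\tag{E}$$
then the Hilbert series of $Q_m(n,\mathbf F_p)$ and $Q_m(n,\mathbf Q)$ differ. Moreover $\bigl(\frac1n,1-\frac1M\bigr)$ is exactly the union of the intervals supplied by Proposition 4, so its endpoints are optimal for this construction.

*Proof.*

**Step 1: the left part of the range, from $\lambda=(n-1,1)$.** This $\lambda$ has $2\le p-1$ rows, $n(\lambda)=1$ and $c_\lambda=N-\binom{n-1}2+1=n$. Its interval is $\bigl(\frac1n,\frac{N-1}{2N-n}\bigr)$, and $\frac{N-1}{n(n-2)}=\frac{n+1}{2n}$.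

**Step 2: the right part, from columns as equal as possible.** We want the right endpoint to reach $1-\frac1M$. Let $R=M-1$, so $2\le R\le n-1$, write $n=Ru+v$ with $0\le v<R$, and let $\lambda'=(R^u,v)$. So $\lambda$ has $u$ columns of height $R$ and, if $v>0$, one of height $v$. It has $R\le p-1$ rows, and $\lambda\ne(n),(1^n)$ because $2\le R<n$. Here $n(\lambda)=u\binom R2+\binom v2$. There are $v$ rows of length $u+1$ and $R-v$ of length $u$, so
$$n(\lambda')=v\tbinom{u+1}2+(R-v)\tbinom u2=R\tbinom u2+uv.$$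
This is positive, because $n>R$ means $u\ge2$, or $u=1$ and $v\ge1$. The number $N-n(\lambda)$ counts pairs of boxes in different columns, so
$$N-n(\lambda)=R^2\tbinom u2+Ruv=R\,n(\lambda').$$
Hence $2N-c_\lambda=N-n(\lambda)+n(\lambda')=(R+1)n(\lambda')$, and the right endpoint is $\frac R{R+1}=1-\frac1M$.

**Step 3: the two intervals overlap.** The left endpoint in Step 2 is $\frac{n(\lambda)}{N-n(\lambda')+n(\lambda)}$. It is at most $\frac12$ because $n(\lambda)+n(\lambda')\le N$: two distinct boxes cannot share both a row and a column. Let $x\in\bigl(\frac1n,1-\frac1M\bigr)$. If $x<\frac{n+1}{2n}$, it is in the interval of Step 1. Otherwise $x\ge\frac{n+1}{2n}>\frac12$, and it is in the interval of Step 2. So Proposition 4 covers all of (E).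

**Step 4: no partition reaches further to the right.** Let $\lambda\ne(n),(1^n)$ have $\ell$ rows. The right endpoint is $\frac{N-n(\lambda)}{N-n(\lambda)+n(\lambda')}$, and it is at most $\frac\ell{\ell+1}$ if and only if $N-n(\lambda)\le\ell\,n(\lambda')$. Now $2n(\lambda')=\sum\lambda_i^2-n$ and $2(N-n(\lambda))=n^2-\sum\lambda_j'^2$, so
$$2\ell n(\lambda')-2(N-n(\lambda))=\Bigl(\ell\sum_i\lambda_i^2-n^2\Bigr)-\Bigl(\ell n-\sum_j\lambda_j'^2\Bigr).$$
The first bracket is $\sum_{i<k\le\ell}(\lambda_i-\lambda_k)^2$. The second is $\sum_j\lambda_j'(\ell-\lambda'_j)$, which counts triples of a column $j$, a row that meets it, and a row among the $\ell$ rows that does not. Grouped by the two rows, it is $\sum_{i<k\le\ell}(\lambda_i-\lambda_k)$. So the difference is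
$$\sum_{i<k\le\ell}\bigl[(\lambda_i-\lambda_k)^2-(\lambda_i-\lambda_k)\bigr]\ge0,$$
as $z^2\ge z$ for integers. If Proposition 4 is applicable then $\ell\le p-1$, and $\ell\le n-1$ since $\lambda\neq(1^n)$. So $\ell\le M-1$ and the right endpoint is at most $1-\frac1M$.

**Step 5: no partition reaches further to the left.** The right endpoint of $\lambda'$ is $\frac{N-n(\lambda')}{2N-c_{\lambda'}}=\frac{N-n(\lambda')}{c_\lambda}$, and $1-\frac{N-n(\lambda')}{c_\lambda}=\frac{n(\lambda)}{c_\lambda}$ is the left endpoint of $\lambda$. The inequality of Step 4 for $\lambda'$, which has $\lambda_1$ rows, shows that the left endpoint of $\lambda$ is at least $\frac1{\lambda_1+1}\ge\frac1n$, as $\lambda_1\le n-1$. $\square$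

The condition (RX) is the part $\frac1n(q-1)<r<\frac{n+1}{2n}(q-1)$ of (E). As far as the constants are concerned it is a proper part for $n\ge4$, since then $1-\frac1M\ge\frac23>\frac58\ge\frac{n+1}{2n}$. For $n=3$ and $p$ odd, $M=3$ and $\frac23=\frac{n+1}{2n}$, so (E) and (RX) coincide, and we make no assertion about the conjecture for $n=3$. Nor do we prove a converse to Theorem B, that is, determine completely when the Hilbert series differ.

## 9. Pairs with $2p\le n$: the inequalities are always solvable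

Call $m$ a *counterexample* for $(n,p)$ if the two Hilbert series differ and (RX) has no solution.

**Theorem C.** Let $n\ge4$ and $p$ be prime. The conjecture holds for all $m$ for the pair $(n,p)$ if and only if $2p\le n$. If $2p\le n$, (RX) is solvable for every $m\ge1$. If $n\le2p-1$, there is a counterexample $m$, and there are infinitely many if $n\le2p-2$.

*Proof for $2p\le n$.* For $m=0$ the series agree. Let $m\ge1$. We look for a solution with $k=0$, $r=m$. Let $q=p^a$ be the largest power of $p$ with $q\le nm$. Since $nm\ge n\ge2p$ we have $a\ge1$, and by maximality $nm\le pq-1$. The first half of (RX), $q-1<nm$, holds. For the second half we need $2nm<(n+1)(q-1)$.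

- If $q\ge n$: $2nm\le2pq-2\le nq-2<nq+q-n-1=(n+1)(q-1)$, because $q-n-1\ge-1$.
- If $q<n$ and $a=1$: $nm<p^2\le\frac{pn}2$, so $2m<p$, $2m\le p-1$, and $2nm\le n(p-1)<(n+1)(p-1)$.
- If $q<n$ and $a\ge2$: $nm<pq<pn$, so $m\le p-1$ and $2m\le2(p-1)\le p^2-1\le q-1$. Hence $2nm\le n(q-1)<(n+1)(q-1)$.

So (RX) is solvable for every $m\geq 1$ and the conjecture is true for $(n,p)$. $\square$

## 10. Pairs with $n\le2p-1$: counterexamples from base-$p$ digits

It remains to produce counterexamples when $n\le2p-1$. As $n\ge4$, $p$ is odd. The task is to place $m$ in the part of (E) to the right of (RX) at one level $q$, and to keep (RX) from being satisfied accidentally at any other level.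

**A checklist.** Let $M=\min(p,n)$, $q=p^a$ with $a\ge1$, and suppose $m\geq 0$ satisfies

1. $2nm\ge(n+1)(q-1)$;
2. $m<\bigl(1-\frac1M\bigr)(q-1)$;
3. $nm\le pq-1$;
4. at every level $q'=p^b<q$ with $b\ge1$, the residue $r'=m\bmod q'$ satisfies $nr'\le q'-1$ or $2nr'\ge(n+1)(q'-1)$.

Then $m$ is a counterexample. Indeed (i) gives $m\ge\frac{n+1}{2n}(q-1)>\frac{q-1}n$, which together with (ii) is (E) with $k=0$; here (i)–(iv) denote items 1–4. So the series differ by Theorem B. If $p\ge n$, Theorem A suffices, since $m>\frac{n-1}{2n}(q-1)$ as well. As for (RX): it is impossible at level $1$, and at each other level only the residue of $m$ is relevant. At levels below $q$ it fails by (iv). By (ii) $m<q$, so at levels $q'\ge q$ the residue is $m$. At level $q$ it fails by (i). At levels $q'\ge pq$ it fails because $nm\le pq-1\le q'-1$ by (iii).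

In (iv), the residues $r'=0$ and $r'=q'-1$ are always fine: the first satisfies $nr'\le q'-1$, and the second satisfies $2nr'\ge(n+1)(q'-1)$. This is how we control the lower digits.

**Case (A): $p\ge n$, so $p\ge5$.** Here $M=n$, and (iii) follows from (ii), since $nm\le n(q-1)\le p(q-1)\le pq-1$.

First let $(n,p)\ne(4,5)$. *We first find the top digit.* We want an integer $m_0$ with
$$(n+1)(p-1)\le2nm_0\qquad\text{and}\qquad nm_0<(n-1)(p-1).\tag{4}$$
These say that $m_0$ lies in a half-open interval of length $\frac{(n-3)(p-1)}{2n}$, and a half-open interval of length at least $1$ contains an integer. The length is at least $1$ for $n\ge6$, because $p-1\ge n-1$ and $(n-3)(n-1)\ge2n$ then. For $n=5$ it is $\frac{p-1}5\ge1$ when $p\ge7$. For $n=4$ it is $\frac{p-1}8\ge1$ when $p\ge11$. The remaining pairs are $(5,5)$, where $m_0=3$ works ($24\le30$, $15<16$), and $(4,7)$, where $m_0=4$ works ($30\le32$, $16<18$).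

*Now append digits $p-1$.* For $c\ge0$ put
$$m=p^c(m_0+1)-1,\qquad q=p^{c+1}.$$
Put $\bar m_0=p-1-m_0$. Then $q-1-m=p^c\bar m_0$, and (4) gives $n\bar m_0>p-1$, so $n\bar m_0\ge p$, and $2n\bar m_0\le(n-1)(p-1)$. So $n(q-1-m)\ge p^{c+1}=q>q-1$, which is (ii). Also $2n(q-1-m)\le(n-1)p^c(p-1)=(n-1)(q-p^c)\le(n-1)(q-1)$, which is (i). At levels $p^b$ with $1\le b\le c$ the residue is $p^b-1$, so (iv) holds. With $(n,p)=(4,7)$ and $c=0$ this is the counterexample $m=4$ of Section 6.

For $(4,5)$, condition (4) would need $2.5\le m_0<3$, so one digit is not enough and we use two. Put $m=16\cdot5^c-1$, $q=5^{c+2}$, $c\ge0$.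

- (i): $8m=128\cdot5^c-8\ge125\cdot5^c-5=5(q-1)$, because $3\cdot5^c\ge3$.
- (ii): $4m=64\cdot5^c-4<75\cdot5^c-3=3(q-1)$.
- (iv): at level $5^b$ with $1\le b\le c$ the residue is $5^b-1$. At level $5^{c+1}$, $m=3\cdot5^{c+1}+(5^c-1)$ has residue $5^c-1$, and $4(5^c-1)\le5^{c+1}-1$.

**Case (B): $p<n\le2p-2$ and $p\ge5$.** Here $M=p$. For $c\ge0$ put $m=p^c\,\frac{p+1}2$ and $q=p^{c+1}$.

- (i): $2nm=np^{c+1}+np^c\ge np^{c+1}+p^{c+1}\ge(n+1)(p^{c+1}-1)$, since $n>p$.
- (ii): $\bigl(1-\frac1p\bigr)(q-1)=p^{c+1}-p^c-1+\frac1p$, and $p^{c+1}-p^c-m=p^c\,\frac{p-3}2\ge1>1-\frac1p$.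
- (iii): $nm\le(2p-2)p^c\,\frac{p+1}2=p^c(p^2-1)=pq-p^c\le pq-1$.
- (iv): the residues at levels $p^b$, $1\le b\le c$, are $0$.

**Case (B′): $p=3$, $n=4$.** Here $M=3$ and Case (B) breaks down in (ii), where $p-3=0$. For $c\ge1$ put $m=2\cdot3^c-1$, $q=3^{c+1}$.

- (i): $8m=16\cdot3^c-8\ge15\cdot3^c-5=5(q-1)$, because $3^c\ge3$.
- (ii): $m=2\cdot3^c-1<2\cdot3^c-\frac23=\frac23(q-1)$.
- (iii): $4m=8\cdot3^c-4\le3^{c+2}-1=pq-1$.
- (iv): the residues at levels $3^b$, $1\le b\le c$, are $3^b-1$.

Cases (A), (B), (B′) cover all $n\le2p-2$, and in each of them $c$ is unbounded, so there are infinitely many counterexamples.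

**Case (C): $n=2p-1$, $p\ge3$.** Here $M=p$. Now (i) and (iii) together say $p(q-1)\le nm\le pq-1$, a range of only $p$ consecutive integers, fewer than $n$. So $q$ has to be chosen so that a multiple of $n$ falls into it. Put $\bar m=q-1-m$. We want $m$ close to $\frac p{2p-1}q$, so $\bar m$ close to $\frac{p-1}{2p-1}q$, and
$$\frac{p-1}{2p-1}=\sum_{i\ge1}\frac{p-1}{(2p)^i}=\sum_{i\ge1}\frac{p-1}{2^i}\,p^{-i}.$$
This suggests base-$p$ digits $\frac{p-1}{2^i}$, for as long as they are integers. Write $p-1=2^vw$ with $w$ odd and $v\ge1$, put $q=p^{v+1}$, and define $m=q-1-\bar m$ with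
$$\bar m=\sum_{i=1}^v\frac{p-1}{2^i}\,p^{\,v+1-i}+\frac{w-1}2 .$$
This is a base-$p$ expansion: the digits in positions $v,\dots,1$ are $\frac{p-1}{2^i}$ and the last digit is $\frac{w-1}2$.

*We compute $nm$ exactly.* Since $n=2p-1$, the geometric series gives $\sum_{i=1}^v(2p)^{-i}=\frac{1-(2p)^{-v}}{n}$, so
$$n\sum_{i=1}^v\frac{p-1}{2^i}p^{v+1-i}=(p-1)q\bigl(1-(2p)^{-v}\bigr)=(p-1)q-pw,$$
where we used $(p-1)q(2p)^{-v}=\frac{p-1}{2^v}\,p=pw$. Also $n\,\frac{w-1}2=p(w-1)-\frac{w-1}2$. Adding,
$$n\bar m=(p-1)q-p-\tfrac{w-1}2,\qquad nm=(2p-1)(q-1)-n\bar m=pq-p+\tfrac{w+1}2 .$$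
Now we go through the checklist.

- (i): $2nm=2pq-2p+w+1\ge2p(q-1)=(n+1)(q-1)$.
- (ii): keeping only the term $i=1$, $p\bar m\ge\frac{p-1}2\,p^{v+1}\ge q>q-1$, so $m=q-1-\bar m<\bigl(1-\frac1p\bigr)(q-1)$.
- (iii): $w\le\frac{p-1}2$, so $\frac{w+1}2\le p-1$ and $nm\le pq-1$.
- (iv): let $q'=p^b$ with $1\le b\le v$, and $\bar r=\bar m\bmod q'$. Since $q-1\equiv q'-1\pmod{q'}$, the residue of $m$ is $r'=q'-1-\bar r$. The digits of $\bar r$ are in positions at most $v-1$, so they are among the $\frac{p-1}{2^i}$ with $i\ge2$ and $\frac{w-1}2$. All of these are at most $\frac{p-1}4$, the last because $w\le\frac{p-1}2$. Hence $\bar r\le\frac{p-1}4\cdot\frac{q'-1}{p-1}=\frac{q'-1}4$, and $n\bar r\le\frac{2p-1}4(q'-1)\le(p-1)(q'-1)$. So $nr'=n(q'-1)-n\bar r\ge p(q'-1)$, that is, $2nr'\ge(n+1)(q'-1)$.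

So $m$ is a counterexample for $n=2p-1$. This completes the proof of Theorem C. $\square$

For $p=3$ we have $v=w=1$, $q=9$, $\bar m=3$, so $m=5$ is a counterexample for $(n,p)=(5,3)$. Directly, (RX) fails at level $3$ because the residue is $2=q'-1$, at level $9$ because $50\ge48$, and at levels $\ge27$ because $25\le26$. And (E) holds at $q=9$, because $\frac85<5<\frac{16}3$. For $p=5$ we have $v=2$, $w=1$, $q=125$, $\bar m=2\cdot25+1\cdot5+0=55$, so $m=69$ is a counterexample for $(9,5)$.
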